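\title{Polytopes attaining the Figiel--Lindenstrauss--Milman inequality}

\begin{abstract}
Let $P\subset\mathbb R^n$ be a polytope with vertex set $V$ and facet set $\mathcal F$ that lies between concentric Euclidean balls of radii $r\le R$. The Figiel--Lindenstrauss--Milman inequality states that $\log|V|\cdot\log|\mathcal F|\cdot(R/r)^2\ge c_0n^2$. We show that it is attained, up to absolute constants, for every prescribed pair of sizes $\log|V|\approx A$ and $\log|\mathcal F|\approx B$ with $\log n\le A,B\le n$. The extremal polytopes are products of joins of almost Euclidean sections of cross-polytopes. This proves a conjecture on sequences of polytopes with $\log|V_n|\sim n^a$, $\log|\mathcal F_n|\sim n^b$ and $R_n/r_n\sim n^c$. We also determine all triples $(a,b,c)$ for which such a sequence exists.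
\end{abstract}

\section{Introduction}\label{sec:intro}

A polytope in high dimension cannot be close to a Euclidean ball and have few vertices and few facets at the same time. This paper determines the exact trade-off between these three requirements.

A \emph{polytope} $P\subset\mathbb R^n$ is the convex hull of finitely many points, with non-empty interior. We write $V_P$ for its set of vertices and $\mathcal F_P$ for its set of facets, the faces of dimension $0$ and $n-1$. Let $B_2^n$ be the Euclidean unit ball centered at the origin. If $0\in\operatorname{int}P$, put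
\[
R(P)=\min\{R:P\subset RB_2^n\},\qquad r(P)=\max\{r:rB_2^n\subset P\},\qquad q(P)=\frac{R(P)}{r(P)}\ge1 .
\]
The ratio $q(P)$ measures how far $P$ is from a ball centered at the origin, and any radii with $rB_2^n\subset P\subset RB_2^n$ satisfy $R/r\ge q(P)$. Logarithms are natural. For positive quantities depending on $n$, $X\lesssim Y$ means $X\le CY$ with $C$ independent of $n$ (it may depend on the exponents $a,b,c$ below), and $X\sim Y$ means $X\lesssim Y$ and $Y\lesssim X$.

We use the Figiel--Lindenstrauss--Milman (FLM) inequality as a known result: there is an absolute constant $c_0>0$ such that for every $n$ and every polytope $P\subset\mathbb R^n$ with $rB_2^n\subset P\subset RB_2^n$,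
\begin{equation}\label{eq:FLM}
\log|V_P|\cdot\log|\mathcal F_P|\cdot\Big(\frac Rr\Big)^2\ge c_0n^2 .
\end{equation}
Each count is also bounded below on its own:
\begin{equation}\label{eq:onesided}
\log|V_P|\ge\frac n\pi\Big(\frac rR\Big)^2,\qquad\log|\mathcal F_P|\ge\frac n\pi\Big(\frac rR\Big)^2 .
\end{equation}
Bounds of this form are known as well; we recall a short proof in Section~\ref{sec:facts}.

Four examples show where \eqref{eq:FLM} is nearly an equality. The regular simplex with barycenter $0$ has $n+1$ vertices and $n+1$ facets, and $q=n$, because the barycenter divides each altitude in the ratio $n:1$; the left side of \eqref{eq:FLM} is $n^2\log^2(n+1)$. The cube $[-1,1]^n$ has $2^n$ vertices, $2n$ facets and $q=\sqrt n$; the left side is $n^2\log2\cdot\log(2n)$. The cross-polytope $\{\|x\|_1\le1\}$ gives the same numbers with vertices and facets exchanged. Finally, Lemma~\ref{lem:block} provides polytopes with $q$ bounded and at most $9^n$ vertices and facets. If we record only the powers of $n$ in $\log|V|\approx n^a$, $\log|\mathcal F|\approx n^b$, these examples sit at the corners $(0,0)$,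 $(1,0)$, $(0,1)$, $(1,1)$ of the unit square, and at each corner \eqref{eq:FLM} is sharp up to logarithmic factors. One would guess that it is sharp throughout the square. This is the content of the following conjecture, taken from \cite{Milo}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $a,b,c>0$ satisfy $c<1$, $a+b+2c=2$ and $a,b\ge1-2c$. Then there are polytopes $P_n\subset\mathbb R^n$ and radii $r_nB_2^n\subset P_n\subset R_nB_2^n$ with $\log|V_{P_n}|\sim n^a$, $\log|\mathcal F_{P_n}|\sim n^b$ and $(R_n/r_n)^2\sim n^{2c}$.}
\medskip

The equation $a+b+2c=2$ expresses equality in \eqref{eq:FLM}, and the conditions $a,b\ge1-2c$ come from \eqref{eq:onesided}. The conjecture is true. We deduce it from a statement for a single dimension $n$.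

\begin{theorem}\label{thm:sharp}
There are absolute constants $0<c_1<C_1$ such that for all $n\ge2$ and all real $A,B\in[\log n,n]$ there is a polytope $P\subset\mathbb R^n$ with $0\in\operatorname{int}P$ and
\[
c_1A\le\log|V_P|\le C_1A,\qquad c_1B\le\log|\mathcal F_P|\le C_1B,\qquad c_1\frac n{\sqrt{AB}}\le q(P)\le C_1\frac n{\sqrt{AB}} .
\]
\end{theorem}

Up to constants, the interval $[\log n,n]$ cannot be enlarged. A polytope has at least $n+1$ vertices, so the conclusion forces $C_1A\ge\log(n+1)$. By \eqref{eq:onesided} it also forces $C_1A\ge n/(\pi q(P)^2)\ge AB/(\pi C_1^2n)$, that is, $B\le\pi C_1^3n$. The same holds with $A$ and $B$ exchanged.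

\begin{corollary}\label{cor:conj}
Let $a,b,c>0$ satisfy $c<1$, $a+b+2c=2$ and $a,b\ge1-2c$. Then there are polytopes $P_n\subset\mathbb R^n$ with $0\in\operatorname{int}P_n$ and $\log|V_{P_n}|\sim n^a$, $\log|\mathcal F_{P_n}|\sim n^b$, $q(P_n)^2\sim n^{2c}$. In particular the conjecture holds.
\end{corollary}

\begin{proof}
From $a=2-2c-b$ and $b\ge1-2c$ we get $a\le1$, and in the same way $b\le1$. Since also $a,b>0$, the numbers $A=n^a$ and $B=n^b$ lie in $[\log n,n]$ for all large $n$. Theorem~\ref{thm:sharp} gives $P_n$ with the required counts and $q(P_n)^2\sim n^{2-a-b}=n^{2c}$. For the finitely many remaining $n$ take a simplex with barycenter $0$; this affects only the constants. The conjecture follows with $R_n=R(P_n)$, $r_n=r(P_n)$.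
\end{proof}

Outside the equality case one more restriction appears: a facet is determined by $n$ of its vertices, so $|\mathcal F_P|\le|V_P|^n$, and dually $|V_P|\le|\mathcal F_P|^n$. Our second result says that these two bounds, \eqref{eq:FLM} and \eqref{eq:onesided} are the only restrictions on power-type exponents.

\begin{theorem}\label{thm:class}
Let $a,b>0$ and $c\ge0$. There are polytopes $P_n\subset\mathbb R^n$ and radii $r_nB_2^n\subset P_n\subset R_nB_2^n$ with $\log|V_{P_n}|\sim n^a$, $\log|\mathcal F_{P_n}|\sim n^b$ and $R_n/r_n\sim n^c$ if and only if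
\begin{equation}\label{eq:cond}
a+b+2c\ge2,\quad a+2c\ge1,\quad b+2c\ge1,\quad a\le1+b,\quad b\le1+a .
\end{equation}
In the ``if'' part one can take $R_n=R(P_n)$ and $r_n=r(P_n)$.
\end{theorem}

The values $a=0$, $b=0$ and $c<0$ cannot occur, because $|V_{P_n}|,|\mathcal F_{P_n}|\ge n+1$ and $R_n\ge r_n$. For $c\ge0$ the conditions \eqref{eq:cond} say that $|a-b|\le1$ and $2c\ge\max(2-a-b,\,1-a,\,1-b,\,0)$; Figure~\ref{fig:region} shows where each term is the largest.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2.5]
\fill[gray!15] (0,0)--(1,0)--(2.1,1.1)--(2.1,2.1)--(1.1,2.1)--(0,1)--cycle;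
\draw[->] (0,0)--(2.3,0) node[right]{$a$};
\draw[->] (0,0)--(0,2.3) node[above]{$b$};
\draw[thick] (1,0)--(2.1,1.1);
\draw[thick] (0,1)--(1.1,2.1);
\draw[dashed] (1,0)--(1,2);
\draw[dashed] (0,1)--(2,1);
\node at (0.5,0.5) {\small $2c\ge2-a-b$};
\node at (0.63,1.15) {\small $2c\ge1-a$};
\node at (1.38,0.85) {\small $2c\ge1-b$};
\node at (1.6,1.6) {\small $c\ge0$};
\fill (0,0) circle (0.7pt) node[below]{\small simplex};
\fill (1,0) circle (0.7pt) node[below]{\small cube};
\fill (0,1) circle (0.7pt) node[left]{\small cross-polytope};
\fill (1,1) circle (0.7pt) node[above right]{\small block};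
\end{tikzpicture}
\caption{The pairs $(a,b)$ for which $\log|V_{P_n}|\sim n^a$ and $\log|\mathcal F_{P_n}|\sim n^b$ can hold form the strip $|a-b|\le1$, $a,b>0$. Each piece is labeled by the exponents $c$ of $R_n/r_n$ that occur. The corners of the unit square mark the four basic examples, up to logarithmic factors; the blocks are those of Lemma~\ref{lem:block}.}
\label{fig:region}
\end{figure}

Section~\ref{sec:facts} collects the facts on polytopes that we use. Section~\ref{sec:idea} explains the construction behind Theorem~\ref{thm:sharp}, and Sections~\ref{sec:block}--\ref{sec:proof1} carry it out. Sections~\ref{sec:local} and~\ref{sec:proof2} prove Theorem~\ref{thm:class} by modifying these polytopes near one facet.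

\section{Faces, products and polarity}\label{sec:facts}

A \emph{face} of a polytope $P\subset\mathbb R^n$ is a set $H\cap P$, where $H$ is a supporting hyperplane. A face is a polytope in its affine hull, so it has faces and facets of its own, and $\operatorname{relint}$ denotes the interior relative to the affine hull. A \emph{ridge} is a face of dimension $n-2$. The following facts are standard.
\begin{enumerate}
\item[(F1)] $P=\operatorname{conv}V_P$. If $P=\operatorname{conv}S$ with $S$ finite, then $V_P\subset S$, and $H\cap P=\operatorname{conv}(S\cap H)$ for every supporting hyperplane $H$. A point $v\in P$ is a vertex if and only if some linear functional attains its maximum over $P$ only at $v$, and if and only if $v$ is not an inner point of a segment contained in $P$.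
\item[(F2)] A face of a face is a face of $P$, and a face of $P$ properly contained in a face $G$ is a face of $G$. Every boundary point lies in the relative interior of exactly one face, and in at least one facet.
\item[(F3)] Each facet $G$ gives a \emph{facet inequality}, which holds on $P$ with equality exactly on $G$. The polytope $P$ is the solution set of its facet inequalities, and $\operatorname{int}P$ is the set where all of them are strict. A point of $\operatorname{relint}G$ satisfies all other facet inequalities strictly. If $P$ is the solution set of $N$ linear inequalities, then $|\mathcal F_P|\le N$.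
\item[(F4)] For $n\ge2$, every ridge lies in exactly two facets and is their intersection. Hence $P$ has at most $\binom{|\mathcal F_P|}2$ ridges, and each facet of $P$ has at most $|\mathcal F_P|-1$ facets of its own.
\item[(F5)] If $\Lambda$ is a polytope of dimension at least $1$ in its affine hull and $s\notin\operatorname{aff}\Lambda$, the facets of the \emph{pyramid} $\operatorname{conv}(\Lambda\cup\{s\})$ are $\Lambda$ and the pyramids with apex $s$ over the facets of $\Lambda$.
\item[(F6)] Let $0\in\operatorname{int}P$. Then $R(P)=\max_{v\in V_P}|v|$, and if $P=\{x:\langle u,x\rangle\le1,\ u\in U\}$, then $1/r(P)=\max_{u\in U}|u|$. The \emph{polar} $P^\circ=\{y:\langle x,y\rangle\le1\text{ for all }x\in P\}$ is a polytope with $0\in\operatorname{int}P^\circ$, the facet inequalities of $P$ are $\langle u,x\rangle\le1$ with $u\in V_{P^\circ}$, and $P^{\circ\circ}=P$. Therefore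
\[
|V_{P^\circ}|=|\mathcal F_P|,\qquad|\mathcal F_{P^\circ}|=|V_P|,\qquad R(P^\circ)=1/r(P),\qquad q(P^\circ)=q(P).
\]
\item[(F7)] For a product $P=P_1\times\dots\times P_l$ we have $|V_P|=\prod_j|V_{P_j}|$ and $|\mathcal F_P|=\sum_j|\mathcal F_{P_j}|$. If $0\in\operatorname{int}P_j$ for all $j$, then $R(P)^2=\sum_jR(P_j)^2$ and $r(P)=\min_jr(P_j)$.
\item[(F8)] $|V_P|,|\mathcal F_P|\ge n+1$. Every facet contains $n$ affinely independent vertices, which determine its hyperplane, so $|\mathcal F_P|\le|V_P|^n$. By (F6), also $|V_P|\le|\mathcal F_P|^n$.
\end{enumerate}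

By (F6), both theorems are symmetric under exchanging vertices and facets.

\begin{proof}[Proof of \eqref{eq:onesided}]
Let $\gamma$ be a standard Gaussian vector in $\mathbb R^n$ and $Z=\max_{v\in V_P}\langle\gamma,v\rangle$. Since $r\gamma/|\gamma|\in P$, we have $Z\ge r|\gamma|\ge rn^{-1/2}\|\gamma\|_1$, so $\mathbb EZ\ge r\sqrt{2n/\pi}$. For $\lambda>0$, Jensen's inequality gives $e^{\lambda\mathbb EZ}\le\sum_v\mathbb Ee^{\lambda\langle\gamma,v\rangle}\le|V_P|e^{\lambda^2R^2/2}$, and $\lambda=\sqrt{2\log|V_P|}/R$ yields $\mathbb EZ\le R\sqrt{2\log|V_P|}$. Comparing the two bounds gives the first inequality. The second follows by applying it to $P^\circ$, which lies between the balls of radii $1/R$ and $1/r$.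
\end{proof}

\section{Products and joins: the idea}\label{sec:idea}

To prove Theorem~\ref{thm:sharp} we need only the three upper bounds: their product $A\cdot B\cdot n^2/(AB)$ equals $n^2$, so \eqref{eq:FLM} turns any two of them into the lower bound for the third. The task is to build polytopes with few vertices, few facets and small $q$.

Suppose that in each dimension $k$ we have a \emph{block}, a polytope with $q\lesssim1$ and with both logarithmic counts $\lesssim k$. This settles the corner $A=B=n$. To move away from it we assemble many blocks of smaller dimension. By (F7), a product of $l$ blocks of dimension $k=n/l$ has $\log|V|\lesssim lk=n$, $\log|\mathcal F|\lesssim k+\log l$ and $q\lesssim\sqrt l$. As long as $\log l\lesssim k$, the left side of \eqref{eq:FLM} is $\lesssim n\cdot k\cdot l=n^2$. So products reach the side $A=n$ of the square, and their polars reach the side $B=n$.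

Products and polars cannot reach the whole square. Our blocks will be origin-symmetric, and both operations preserve this property. John's theorem states that an origin-symmetric convex body $K\subset\mathbb R^n$ satisfies $\mathcal E\subset K\subset\sqrt n\,\mathcal E$ for some ellipsoid $\mathcal E$ centered at $0$. A symmetric polytope thus has a linear image with $q\le\sqrt n$ and the same counts, and \eqref{eq:FLM} gives $\log|V|\cdot\log|\mathcal F|\ge c_0n$. When $AB$ is much smaller than $n$ we need an operation that destroys symmetry and adds both the vertices and the facets of its arguments. The join does this.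

\begin{example}\label{ex:polygons}
Let $D\subset\mathbb R^2$ be a regular $N$-gon with vertices on the unit circle. Then $D=\{x:\langle u,x\rangle\le1,\ u\in U\}$, where $U$ consists of $N$ equally spaced vectors of length $\sec(\pi/N)$ and $\sum_{u\in U}u=0$. The product $D\times D\subset\mathbb R^4$ has $N^2$ vertices, $2N$ facets and $q=\sqrt2\sec(\pi/N)$. Now place the two polygons in skew planes of $\mathbb R^5=\mathbb R^2\times\mathbb R^2\times\mathbb R$, at heights $1$ and $-1$:
\[
J=\operatorname{conv}\big(D\times\{0\}\times\{1\}\ \cup\ \{0\}\times D\times\{-1\}\big)=\Big\{(x_1,x_2,s):|s|\le1,\ x_1\in\tfrac{1+s}2D,\ x_2\in\tfrac{1-s}2D\Big\}.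
\]
It is the convex hull of $2N$ points of norm $\sqrt2$, so it has at most $2N$ vertices and $R(J)=\sqrt2$. It is also the solution set of the $2N$ inequalities
\[
\langle u,x_1\rangle\le\tfrac{1+s}2,\qquad\langle u,x_2\rangle\le\tfrac{1-s}2\qquad(u\in U).
\]
The constraints $|s|\le1$ need not be imposed: summing the first family over $u\in U$ gives $0\le N(1+s)/2$, and summing the second gives $0\le N(1-s)/2$. So $J$ has at most $2N$ facets. In normalized form the inequalities read $\langle2u,x_1\rangle-s\le1$ and $\langle2u,x_2\rangle+s\le1$, and (F6) gives $1/r(J)=\sqrt{4\sec^2(\pi/N)+1}$. Thus $q(J)=\sqrt{8\sec^2(\pi/N)+2}$, which tends to $\sqrt{10}$ as $N\to\infty$, while $q(D\times D)$ tends to $\sqrt2$. The join has $2N$ vertices instead of $N^2$, and pays with a larger ratio: its central slice $s=0$ contains only half-size copies of $D$.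
\end{example}

With $m$ blocks the central slice contains copies scaled by $1/m$, and $q$ grows by the factor $m$ instead of $\sqrt m$. Joining $m$ blocks of dimension $k$ and then multiplying $l$ such joins gives the following bounds, up to absolute constants; Lemmas~\ref{lem:block} and~\ref{lem:join} and (F7) prove them.
\begin{center}
\begin{tabular}{lcccc}
 & dimension & $\log|V|$ & $\log|\mathcal F|$ & $q$\\ \hline
block & $k$ & $k$ & $k$ & $1$\\
join of $m$ blocks & $km$ & $k+\log m$ & $k+\log m$ & $m$\\
product of $l$ joins & $klm$ & $l(k+\log m)$ & $k+\log(lm)$ & $\sqrt l\,m$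
\end{tabular}
\end{center}
If $\log(lm)\lesssim k$, the last row gives $lk\cdot k\cdot lm^2=(klm)^2$ for the left side of \eqref{eq:FLM}, which is the square of the dimension. For $A\ge B$ we solve $k\approx B$, $lk\approx A$, $klm\approx n$ and find $l\approx A/B$, $m\approx n/A$; the condition $\log(lm)\lesssim k$ holds because $B\ge\log n$. The simplex and the cube are a join and a product of segments (see Remark~\ref{rem:simplex}), where $k=1$ violates this condition; this is the source of their logarithmic losses. For $A=B=\log n$ the construction is a join of about $n/\log n$ blocks of dimension about $\log n$, and it has $q\lesssim n/\log n$ where the simplex has $q=n$.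

\section{Round blocks with few faces}\label{sec:block}

The difficulty is to control vertices and facets at once. If we cut out an approximation of the ball in $\mathbb R^k$ by $C^k$ inequalities, the general bound (F8) allows $C^{k^2}$ vertices. We avoid this loss by taking a section of a polytope that has few faces of all dimensions together: each vertex of the section is then charged to its own face. The cross-polytope in $\mathbb R^{2k}$ has fewer than $9^k$ faces, and it has an almost round section of half its dimension.

\begin{theorem}[Kashin's theorem, \cite{Kashin,Szarek}]\label{thm:kashin}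
There is an absolute constant $\kappa\ge1$ such that for every $k\ge1$ some $k$-dimensional subspace $E\subset\mathbb R^{2k}$ satisfies
\[
|x|\le\kappa(2k)^{-1/2}\|x\|_1\le\kappa|x|\qquad(x\in E).
\]
\end{theorem}

The right inequality is Cauchy--Schwarz and holds on all of $\mathbb R^{2k}$. The left one fails for the coordinate vectors when $2k>\kappa^2$; it is the content of the theorem.

\begin{lemma}\label{lem:block}
For every $k\ge1$ there is a polytope $D_k\subset\mathbb R^k$ with $\kappa^{-1}B_2^k\subset D_k\subset B_2^k$, at most $9^k$ vertices and at most $4^k$ facets.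
\end{lemma}

\begin{proof}
Let $\rho=\sqrt{2k}/\kappa$, let $X=\{x\in\mathbb R^{2k}:\|x\|_1\le\rho\}$ and $D_k=X\cap E$, and identify $E$ isometrically with $\mathbb R^k$. If $x\in D_k$, then $|x|\le\kappa(2k)^{-1/2}\rho=1$. If $x\in E$ and $|x|\le1/\kappa$, then $\|x\|_1\le\sqrt{2k}\,|x|\le\rho$. This proves the inclusions.

The cross-polytope $X$ is given by the $2^{2k}$ inequalities $\langle\epsilon,x\rangle\le\rho$, $\epsilon\in\{-1,1\}^{2k}$, so $D_k$ has at most $4^k$ facets by (F3). The faces of $X$ are the simplices $\operatorname{conv}\{\rho\epsilon_ie_i:\epsilon_i\ne0\}$ with $\epsilon\in\{-1,0,1\}^{2k}\setminus\{0\}$, so there are $9^k-1$ of them. A vertex $v$ of $D_k$ is not an interior point of $X$, since otherwise a neighborhood of $v$ in $E$ would lie in $D_k$. By (F2), $v\in\operatorname{relint}G$ for a unique face $G$ of $X$. Suppose that $G$ contains a point $w\ne v$ of $E$. Then $v+\varepsilon(v-w)\in G\cap E\subset D_k$ for small $\varepsilon>0$, and $v$ is an inner point of the segment from this point to $w$, contrary to (F1). Hence $G\cap E=\{v\}$, the map $v\mapsto G$ is injective,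 and $|V_{D_k}|<9^k$.
\end{proof}

\section{Joins}\label{sec:join}

In Example~\ref{ex:polygons} the weights $(1\pm s)/2$ are barycentric coordinates on a segment. For $m$ polytopes we replace the segment by the simplex with vertices $e_1,\dots,e_m\in\mathbb R^m$. Let $D_i\subset\mathbb R^{k_i}$, $1\le i\le m$, be polytopes, and let $\mathcal A$ be the affine space of points $(x,t)=(x_1,\dots,x_m;t)$ with $x_i\in\mathbb R^{k_i}$, $t\in\mathbb R^m$ and $\sum_it_i=1$. Its dimension is $\sum_ik_i+m-1$. The \emph{join} of $D_1,\dots,D_m$ is
\[
J=\{(x,t)\in\mathcal A:\ t_i\ge0,\ x_i\in t_iD_i\ \text{ for all }i\},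
\]
and its \emph{center} is $z=(0,\dots,0;\frac1m,\dots,\frac1m)$.

\begin{lemma}\label{lem:join}
Let $\kappa\ge1$ and $\kappa^{-1}B_2^{k_i}\subset D_i\subset B_2^{k_i}$ for all $i$. Then $J$ is a polytope in $\mathcal A$ with at most $\sum_i|V_{D_i}|$ vertices and at most $\sum_i|\mathcal F_{D_i}|$ facets. It contains the ball in $\mathcal A$ of radius $1/(\sqrt2\,\kappa m)$ about $z$ and lies in the ball of radius $\sqrt2$ about $z$.
\end{lemma}

\begin{proof}
For $y\in\mathbb R^{k_i}$ let $\iota_i(y)=(0,\dots,y,\dots,0;e_i)\in\mathcal A$, with $y$ in position $i$.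

\emph{Vertices and outer radius.} The points of $J$ are exactly the sums $\sum_it_i\iota_i(y_i)$ with $t_i\ge0$, $\sum_it_i=1$, $y_i\in D_i$ (if $t_i=0$, then $x_i=0$ and $y_i$ is arbitrary). Since the $D_i$ are convex, these sums form the convex hull of $\bigcup_i\iota_i(D_i)$, so $J$ is the convex hull of the points $\iota_i(v)$, $v\in V_{D_i}$. This bounds the number of vertices. Moreover $|\iota_i(v)-z|^2=|v|^2+(1-\frac1m)^2+\frac{m-1}{m^2}=|v|^2+1-\frac1m\le2$.

\emph{Facets.} Write $D_i=\{y:\langle u,y\rangle\le1,\ u\in U_i\}$ with $U_i=V_{D_i^\circ}$. By (F6), $|U_i|=|\mathcal F_{D_i}|$ and $|u|\le\kappa$ for $u\in U_i$. We claim that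
\begin{equation}\label{eq:joinineq}
J=\{(x,t)\in\mathcal A:\ \langle u,x_i\rangle\le t_i\ \text{ for all }i\text{ and all }u\in U_i\};
\end{equation}
the facet bound then follows from (F3). If $x_i=t_iy_i$ with $t_i\ge0$ and $y_i\in D_i$, then $\langle u,x_i\rangle\le t_i$, which gives one inclusion. Conversely, let $(x,t)$ satisfy these inequalities and fix $i$. Since $D_i$ is bounded, $0$ lies in $D_i^\circ=\operatorname{conv}U_i$, say $0=\sum_u\lambda_uu$ with $\lambda_u\ge0$, $\sum_u\lambda_u=1$. Averaging the inequalities with these weights gives $0\le t_i$. If $t_i>0$, then $x_i/t_i\in D_i$. If $t_i=0$, then $\langle u,\mu x_i\rangle\le0$ for all $u\in U_i$ and $\mu\ge0$, so the bounded set $D_i$ contains $\mu x_i$ for all $\mu\ge0$, and $x_i=0\in t_iD_i$.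

\emph{Inner radius.} Let $z+(\xi,\tau)\in\mathcal A$ with $|(\xi,\tau)|\le1/(\sqrt2\,\kappa m)$. By Cauchy--Schwarz, for $u\in U_i$,
\[
\langle u,\xi_i\rangle-\tau_i\le\sqrt{|u|^2+1}\,\sqrt{|\xi_i|^2+\tau_i^2}\le\sqrt2\,\kappa\cdot\frac1{\sqrt2\,\kappa m}=\frac1m .
\]
This is the inequality $\langle u,\xi_i\rangle\le\frac1m+\tau_i$ of \eqref{eq:joinineq}, so the point lies in $J$. In particular $J$ has non-empty interior in $\mathcal A$.
\end{proof}

\begin{remark}\label{rem:simplex}
The ratio $2\kappa m$ of the two radii has the right order in $m$. For $D_1=\dots=D_m=[-1,1]$ and $\kappa=1$, the $2m$ points $\iota_i(\pm1)$ are at mutual distance $2$ and have barycenter $z$. So $J$ is a regular simplex of dimension $2m-1$, and its ratio about $z$ is $2m-1$.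
\end{remark}

\section{Products of joins: proof of Theorem~\ref{thm:sharp}}\label{sec:proof1}

It remains to turn the approximate solution $k\approx B$, $l\approx A/B$, $m\approx n/A$ into integers that give dimension exactly $n$.

\emph{Small dimensions.} For $2\le n\le54$ take a regular simplex with barycenter $0$. Then $\log|V_P|=\log|\mathcal F_P|\in[\log3,\log55]$ and $q(P)=n\in[2,54]$, while $A,B\in[\log2,54]$ and $n/\sqrt{AB}\in[1,54/\log2]$. All six inequalities hold with suitable absolute constants.

\emph{Parameters.} Let $n\ge55$, so that $\log n>4$. By polarity we may assume $A\ge B$, so $4<\log n\le B\le A\le n$. Put $l=\lfloor A/B\rfloor$ and $m=\lfloor n/A\rfloor$. Both are at least $1$; here we use $B\le A$ and $A\le n$. Since $x/2<\lfloor x\rfloor\le x$ for $x\ge1$,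
\[
\frac A{2B}<l\le\frac AB,\qquad\frac n{2A}<m\le\frac nA .
\]
Write $n=n_1+\dots+n_l$ with $n_j\in\{\lfloor n/l\rfloor,\lceil n/l\rceil\}$. Then
\[
n_j\ge\frac nl-1\ge\frac{nB}A-1\ge\frac{4n}A-1\ge4m-1,\qquad n_j\le\frac nl+1\le\frac{2nB}A+1 .
\]
A join of $m$ blocks has dimension $n_j$ when the dimensions of the blocks add up to $n_j-m+1$. This number is at least $3m$, so $n_j-m+1=k_{j,1}+\dots+k_{j,m}$ with integers $k_{j,i}\ge1$ that differ by at most $1$. Using $A\le n$ and $B>4$,
\[
k_{j,i}\le\frac{n_j}m+1\le\Big(\frac{2nB}A+1\Big)\frac{2A}n+1\le4B+3\le5B .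
\]

\emph{The polytope.} Let $J_j$ be the join of the blocks $D_{k_{j,1}},\dots,D_{k_{j,m}}$ of Lemma~\ref{lem:block}. Translate its center to $0$ and identify its span isometrically with $\mathbb R^{n_j}$. By Lemma~\ref{lem:join}, $J_j$ has at most $m9^{5B}$ vertices and at most $m9^{5B}$ facets, $R(J_j)\le\sqrt2$ and $r(J_j)\ge1/(\sqrt2\,\kappa m)$. Let $P=J_1\times\dots\times J_l\subset\mathbb R^n$.

\emph{Upper bounds.} We have $5\log9<11$. Since $lm\le n/B\le n$, the hypothesis $B\ge\log n$ gives $\log m\le\log(lm)\le B$. By (F7),
\begin{align*}
\log|V_P|&\le l(\log m+11B)\le12\,lB\le12A,\\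
\log|\mathcal F_P|&\le\log(lm)+11B\le12B,\\
q(P)&\le\sqrt{2l}\cdot\sqrt2\,\kappa m=2\kappa\sqrt l\,m\le2\kappa\sqrt{\frac AB}\cdot\frac nA=2\kappa\frac n{\sqrt{AB}} .
\end{align*}

\emph{Lower bounds.} Apply \eqref{eq:FLM} with $R/r=q(P)$ and insert two of the three upper bounds:
\[
\log|V_P|\ge\frac{c_0n^2}{12B\cdot4\kappa^2n^2/(AB)}=\frac{c_0A}{48\kappa^2},\qquad
\log|\mathcal F_P|\ge\frac{c_0n^2}{12A\cdot4\kappa^2n^2/(AB)}=\frac{c_0B}{48\kappa^2},
\]
and $q(P)^2\ge c_0n^2/(144AB)$. This proves Theorem~\ref{thm:sharp}. \qed

\section{Stretching, and adding points near a facet}\label{sec:local}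

To reach all triples in Theorem~\ref{thm:class} we start from a polytope of Theorem~\ref{thm:sharp} and increase the three quantities one at a time. The ratio $q$ is increased by a linear map, which keeps the counts. The counts are increased by adding points very close to a facet, which changes $q$ by a bounded factor. The difficulty is to raise one count to a prescribed size while the other stays under control.

\begin{lemma}[Stretching]\label{lem:stretch}
Let $n\ge2$ and let $P\subset\mathbb R^n$ be a polytope with $0\in\operatorname{int}P$. For every $\theta\ge q(P)$ there is an invertible linear map $T$ with $q(TP)=\theta$. The polytope $TP$ has as many vertices and facets as $P$.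
\end{lemma}

\begin{proof}
Let $T_s=\operatorname{diag}(s,1,\dots,1)$, $s\ge1$. The facet inequalities of $T_sP$ are $\langle T_s^{-1}u,x\rangle\le1$, $u\in V_{P^\circ}$. By (F6), $q(T_sP)=\max_{v\in V_P}|T_sv|\cdot\max_{u\in V_{P^\circ}}|T_s^{-1}u|$ is continuous in $s$. Since $r(P)e_1\in P$, we have $R(T_sP)\ge s\,r(P)$. Since $T_s$ fixes the second coordinate, $r(T_sP)\le\max_{x\in P}x_2\le R(P)$. So $q(T_sP)\ge s/q(P)\to\infty$, and the intermediate value theorem applies.
\end{proof}

A new point far from $Q$ can swallow vertices of $Q$ into the convex hull. This does not happen near a relative interior point of a facet.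

\begin{lemma}\label{lem:ball}
Let $n\ge2$, let $G$ be a facet of a polytope $Q\subset\mathbb R^n$ and let $p\in\operatorname{relint}G$. Every sufficiently small open ball $U$ centered at $p$ has the following properties.
\begin{enumerate}
\item[(i)] The points of $U$ satisfy strictly all facet inequalities of $Q$ other than that of $G$.
\item[(ii)] For every finite $S\subset U$ we have $V_Q\subset V_{\operatorname{conv}(Q\cup S)}\subset V_Q\cup S$.
\end{enumerate}
\end{lemma}

\begin{proof}
By (F3), $p$ satisfies these finitely many inequalities strictly, which gives (i) for small $U$. For each $v\in V_Q$ choose by (F1) a linear functional $f_v$ whose maximum over $Q$ is attained only at $v$. As $\dim G\ge1$, the point $p$ is not a vertex, so $f_v(p)<f_v(v)$. There are finitely many $v$, so $f_v<f_v(v)$ on $U$ for all $v$ when $U$ is small. Then $f_v$ attains its maximum over $\operatorname{conv}(Q\cup S)$ only at $v$. This proves the first inclusion in (ii); the second is (F1).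
\end{proof}

Next we describe the facets after one point is added. The resulting bound replaces continuity in a discrete intermediate value argument: one new point at most doubles $\log|\mathcal F|$.

\begin{lemma}\label{lem:onepoint}
Let $n\ge2$, let $Q\subset\mathbb R^n$ be a polytope, $s\in\mathbb R^n$ and $Q'=\operatorname{conv}(Q\cup\{s\})$. Let $\Phi$ be a facet of $Q'$ with hyperplane $H$. Then either
\begin{enumerate}
\item[(a)] $H\cap Q$ is a facet of $Q$, or
\item[(b)] $s\in H$, the set $\Lambda=H\cap Q$ is a ridge of $Q$, $s\notin\operatorname{aff}\Lambda$, and $\Phi=\operatorname{conv}(\Lambda\cup\{s\})$.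
\end{enumerate}
The map $\Phi\mapsto H\cap Q$ is injective, and $|\mathcal F_{Q'}|\le|\mathcal F_Q|^2$.
\end{lemma}

\begin{proof}
By (F1), $\Phi$ is the convex hull of the points of $V_Q\cup\{s\}$ in $H$. As $\dim\Phi=n-1\ge1$, some vertex of $Q$ lies in $H$, so $H$ supports $Q$ and $H\cap Q=\operatorname{conv}(V_Q\cap H)$ is a face of $Q$. If $s\notin H$, then $\Phi=H\cap Q$ and (a) holds. If $s\in H$, then $\Phi=\operatorname{conv}((H\cap Q)\cup\{s\})$, so $H\cap Q$ has dimension $n-1$ or $n-2$. The first case is (a). In the second, $s\notin\operatorname{aff}(H\cap Q)$ because $\dim\Phi=n-1$, and (b) holds. The face $H\cap Q$ determines $H$, and hence $\Phi$: in case (a) $H$ is its affine hull, in case (b) $H=\operatorname{aff}(\Lambda\cup\{s\})$. By (F4), $|\mathcal F_{Q'}|\le|\mathcal F_Q|+\binom{|\mathcal F_Q|}2\le|\mathcal F_Q|^2$.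
\end{proof}

Applied $N$ times, this bound allows $\log|\mathcal F|$ to grow by the factor $2^N$, which is useless when we want to add many vertices and few facets. For that we erect flat pyramids on facets. In $\mathbb R^3$, a flat pyramid on a triangular facet adds one vertex and replaces one triangle by three, and the step can be repeated on a new triangle. In general the new facets have no more facets of their own than the old one, so every step has the same cost.

\begin{lemma}[Stacking]\label{lem:stack}
Let $n\ge3$, let $Q\subset\mathbb R^n$ be a polytope contained in an open convex set $W$, and let $N\ge0$ be an integer. There is a polytope $Q^{(N)}$ with $Q\subset Q^{(N)}\subset W$, $|V_{Q^{(N)}}|=|V_Q|+N$ and $|\mathcal F_{Q^{(N)}}|\le(N+1)|\mathcal F_Q|$.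
\end{lemma}

\begin{proof}
Let $g=|\mathcal F_Q|$. We use induction on $N$, with the additional claim that some facet of $Q^{(N)}$ has at most $g$ facets of its own. For $N=0$ take $Q^{(0)}=Q$ and use (F4). For the step, let $Q_*=Q^{(N)}$, let $G$ be a facet of $Q_*$ with at most $g$ facets, and let $U\subset W$ be a ball as in Lemma~\ref{lem:ball}. Choose $s\in U$ violating the inequality of $G$ and put $Q'=\operatorname{conv}(Q_*\cup\{s\})\subset W$. By (ii) and $Q'\ne Q_*$ we get $V_{Q'}=V_{Q_*}\cup\{s\}$.

Let $\Phi$ be a facet of $Q'$ containing $s$, with hyperplane $H$. By (i) and the choice of $s$, no facet hyperplane of $Q_*$ contains $s$, so we are in case (b) of Lemma~\ref{lem:onepoint}: $\Phi$ is a pyramid over the ridge $\Lambda=H\cap Q_*$. We claim that $\Lambda\subset G$. Otherwise take $x\in\Lambda\setminus G$ and $y=x+\varepsilon(s-x)\in H$. The point $x$ satisfies the inequality of $G$ strictly, hence so does $y$ for small $\varepsilon>0$. Every other facet inequality holds at $x$ and holds strictly at $s$ by (i), hence strictly at $y$. So $y\in H\cap\operatorname{int}Q_*$, which is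 impossible for a supporting hyperplane. Thus $\Lambda$ is a facet of $G$, and by injectivity at most $g$ facets of $Q'$ contain $s$. The others fall under (a), so there are at most $|\mathcal F_{Q_*}|$ of them, and $|\mathcal F_{Q'}|\le(N+1)g+g$.

The vertex $s$ lies in some facet $\Phi$ of $Q'$. By (F4) applied to $G$, which has dimension $n-1\ge2$, its base $\Lambda$ has at most $g-1$ facets. By (F5), $\Phi$ has at most $g$ facets. Take $Q^{(N+1)}=Q'$.
\end{proof}

Finally we need few points that create many facets, nearly as many as (F8) allows. A product of $h$ polygons with $M$ sides has $M^h$ vertices and only $hM$ facets, so its polar $K$ has the right counts. We attach a small copy of $K$ over a facet $G$ of $Q$. A small homothetic copy would not do: the hyperplanes of its facets could cut through $Q$. We therefore flatten the copy in the direction normal to $G$, so that the hyperplanes of its upper facets are almost parallel to $G$ and pass above all of $Q$.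

\begin{lemma}[Flat cap]\label{lem:cap}
Let $n\ge2$, let $G$ be a facet of a polytope $Q\subset\mathbb R^n$, let $p\in\operatorname{relint}G$ and let $U$ be a neighborhood of $p$. Let $M\ge3$ be an integer and $h=\lfloor n/2\rfloor$. There is a set $S\subset U$ with $|S|\le hM+2$ and $|\mathcal F_{\operatorname{conv}(Q\cup S)}|\ge\frac12M^h$.
\end{lemma}

\begin{proof}
Let $L\subset\mathbb R^n$ be the product of $h$ regular $M$-gons centered at $0$, and of $[-1,1]$ if $n$ is odd, and let $K=L^\circ$. By (F6) and (F7), $K$ has at most $hM+2$ vertices and at least $M^h$ facets, with inequalities $\langle w,y\rangle\le1$, $w\in V_L$. Finitely many hyperplanes $w^\perp$ do not cover the sphere, so after a rotation $w_n\ne0$ for all $w\in V_L$. Replacing $K$ by $-K$ if necessary, at least $\frac12M^h$ facets have $w_n>0$; call them \emph{upper}. With $y=(y',y_n)$, the inequality of an upper facet reads $y_n\le\langle g,y'\rangle+d$, where $g=-w'/w_n$ and $d=1/w_n>0$.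

Choose orthonormal coordinates with $Q\subset\{x_n\le\eta\}$, $G\subset\{x_n=\eta\}$ and $p=(p',\eta)$. For $\varepsilon,\tau,\sigma>0$ define the invertible affine map $\Psi(y)=(p'+\varepsilon y',\ \eta+\tau+\sigma y_n)$ and put $S=\Psi(V_K)$. First choose $\varepsilon$ and $\tau$ so small that all points $(p'+\varepsilon y',x_n)$ with $y\in K$ and $\eta<x_n<\eta+2\tau$ lie in $U$. Then choose $\sigma$ so small that
\[
\sigma\max_{y\in K}|y_n|<\tau\qquad\text{and}\qquad\frac\sigma\varepsilon\,|g|\max_{x\in Q}|x'-p'|<\tau\ \text{ for all upper facets.}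
\]
The first condition gives $S\subset U$. Under $\Psi$ the inequality of an upper facet $F$ becomes
\[
x_n\le\eta+\tau+\sigma d+\frac\sigma\varepsilon\langle g,x'-p'\rangle .
\]
It holds on $S$, with equality exactly on $\Psi(V_K\cap F)$. For $x\in Q$ the right side exceeds $\eta$ by the second condition and $d>0$, while $x_n\le\eta$, so the inequality is strict on $Q$. By (F1), the hyperplane of equality meets $\operatorname{conv}(Q\cup S)$ in $\Psi(F)$, which has dimension $n-1$. Distinct upper facets thus give distinct facets of $\operatorname{conv}(Q\cup S)$.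
\end{proof}

\section{The possible exponents: proof of Theorem~\ref{thm:class}}\label{sec:proof2}

\subsection*{Necessity}
Let $P_n,r_n,R_n$ be as in the theorem. Inequality \eqref{eq:FLM} gives $n^{a+b+2c}\gtrsim n^2$, and \eqref{eq:onesided} gives $n^a\gtrsim n^{1-2c}$ and $n^b\gtrsim n^{1-2c}$. By (F8), $\log|\mathcal F_{P_n}|\le n\log|V_{P_n}|$ and $\log|V_{P_n}|\le n\log|\mathcal F_{P_n}|$, so $n^b\lesssim n^{1+a}$ and $n^a\lesssim n^{1+b}$. Letting $n\to\infty$ gives \eqref{eq:cond}.

\subsection*{Sufficiency}
The conditions \eqref{eq:cond} are symmetric in $a$ and $b$, so by polarity we may assume $a\le b$. It suffices to treat large $n$; for the finitely many others we take simplices with barycenter $0$. It also suffices to find polytopes $P$ with $0\in\operatorname{int}P$, the required counts and $q(P)\lesssim n^c$: Lemma~\ref{lem:stretch} with $\theta=\max(q(P),n^c)$ then gives $P_n$ with the same counts and $q(P_n)\sim n^c$.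

\medskip
\noindent\emph{Case $b\le1$.} For large $n$, $A=n^a$ and $B=n^b$ lie in $[\log n,n]$. Theorem~\ref{thm:sharp} gives $P$ with the required counts and $q(P)\le C_1n^{1-(a+b)/2}\le C_1n^c$, by $a+b+2c\ge2$.

\medskip
\noindent\emph{Case $b>1$.} We start from the nearest point of the unit square, then add vertices, then facets. Put $a_0=\min(a,1)$. Theorem~\ref{thm:sharp} with $A=n^{a_0}$ and $B=n$ gives $P_0$ with
\[
\log|V_{P_0}|\sim n^{a_0},\qquad\log|\mathcal F_{P_0}|\sim n,\qquad q(P_0)\le C_1n^{(1-a_0)/2}\le C_1n^c .
\]
The last step uses $a+2c\ge1$ if $a\le1$, and $c\ge0$ if $a>1$. All further points are chosen in the open convex set $W=\operatorname{int}(2P_0)$, which contains $P_0$ because $0\in\operatorname{int}P_0$. Every polytope $P$ with $P_0\subset P\subset W$ has $R(P)\le2R(P_0)$ and $r(P)\ge r(P_0)$, so $q(P)\le2C_1n^c$. It remains to arrange the counts.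

\emph{Vertices.} If $a\le1$, let $P_1=P_0$. If $a>1$, let $P_1\subset W$ be given by Lemma~\ref{lem:stack} with $Q=P_0$ and $N=\lceil e^{n^a}\rceil$. Then $N\le|V_{P_1}|\le e^{C_1n}+N$ and $\log|\mathcal F_{P_1}|\le C_1n+\log(N+1)$. In both cases
\begin{equation}\label{eq:P1}
\log|V_{P_1}|\sim n^a,\qquad\log|\mathcal F_{P_1}|\lesssim n^{\max(a,1)}\le n^b ,
\end{equation}
where the last inequality uses $a\le b$ and $b>1$.

\emph{Facets.} Fix a facet $G$ of $P_1$, a point $p\in\operatorname{relint}G$ and a ball $U\subset W$ as in Lemma~\ref{lem:ball}. Let $S=\{s_1,\dots,s_k\}\subset U$ be given by Lemma~\ref{lem:cap} with $Q=P_1$ and $M=\lceil e^{n^a}\rceil$. The full cap may create far too many facets, so we add its points one at a time: put $Q_i=\operatorname{conv}(P_1\cup\{s_1,\dots,s_i\})\subset W$ for $0\le i\le k$. By Lemma~\ref{lem:ball}(ii), $|V_{P_1}|\le|V_{Q_i}|\le|V_{P_1}|+|S|$. Since $|S|\le hM+2\le nM$ and $a>0$, we have $\log|S|\le\log n+n^a+1\lesssim n^a$, so \eqref{eq:P1} gives $\log|V_{Q_i}|\sim n^a$ for every $i$. This is why the vertices were added first: their count is now correct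 wherever we stop. Since $h\ge n/3$, for $n\ge9$ we have
\[
\log|\mathcal F_{Q_k}|\ge h\log M-\log2\ge\tfrac13n^{1+a}-\log2\ge\tfrac14n^{1+a}\ge\tfrac14n^b ,
\]
and here the condition $b\le1+a$ is used. Let $i$ be the smallest index with $\log|\mathcal F_{Q_i}|\ge\frac14n^b$. If $i=0$, then $Q_i=P_1$ and $\log|\mathcal F_{Q_i}|\lesssim n^b$ by \eqref{eq:P1}. If $i\ge1$, Lemma~\ref{lem:onepoint} gives $\log|\mathcal F_{Q_i}|\le2\log|\mathcal F_{Q_{i-1}}|<\frac12n^b$. In both cases $\log|\mathcal F_{Q_i}|\sim n^b$, and $P=Q_i$ has all the required properties. This proves Theorem~\ref{thm:class}. \qed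

\begin{thebibliography}{9}

\bibitem{Kashin}
B. S. Kashin, Izv. Akad. Nauk SSSR Ser. Mat. 41 (1977).

\bibitem{Milo}
Tomer Milo, \emph{On the Figiel-Lindenstrauss-Milman inequality}, arXiv:2504.13571 (2025).

\bibitem{Szarek}
S. J. Szarek, Bull. Acad. Polon. Sci. 26 (1978).

\end{thebibliography}
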